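# Fourier dimension of $p$-adic well-approximable matrices

## Four lines modulo 3

Take $p=3$ and work in the plane $\mathbb{Z}_3^2$ with its normalized Haar measure $dx$. For $q\in\mathbb{Z}^2$ consider the thickened line
$$\{x\in\mathbb{Z}_3^2:\ x_1q_1+x_2q_2\equiv 0 \pmod 3\}.$$
For $q=(1,1)$ its normalized indicator is
$$3\cdot 1_{\{3\mid x_1+x_2\}}=\sum_{a=0}^{2}e^{2\pi i a(x_1+x_2)/3},$$
where $x_1+x_2$ is read modulo $3$. So its Fourier transform at a frequency $b/3$, with $b\in\{0,1,2\}^2$, equals $1$ for $b=(0,0),(1,1),(2,2)$ and $0$ for the other six values of $b$. Along the normal direction $(1,1)$ there is no decay at all: a measure on one line is a bad measure for Fourier analysis.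

Now average the four densities that belong to $q=(1,0),(0,1),(1,1),(1,-1)$. Their frequencies $aq \bmod 3$ with $a\ne0$ are
$$\{(1,0),(2,0)\},\quad\{(0,1),(0,2)\},\quad\{(1,1),(2,2)\},\quad\{(1,2),(2,1)\},$$
and these are all eight nonzero vectors modulo $3$, each exactly once. So the average $F$ has $\widehat F(b/3)=\tfrac14$ for every $b\neq 0$. A direct check: $F(x)=3$ if $x\equiv0$, and $F(x)=\frac34$ if $x\not\equiv0$, because a nonzero $x$ satisfies exactly one of the four congruences. The mean is $\frac19(3+8\cdot\frac34)=1$, and for $b\ne0$ we get $\widehat F(b/3)=\frac19(3-\frac34)=\frac14$.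

The mechanism is plain. Each $q$ owns the frequencies in its own direction, and averaging over many $q$ with different directions divides the transform by the number of $q$'s. Suppose now that $q$ ranges over about $H^n$ integer vectors of size at most $H$ in $\mathbb{Z}^n$, and that the lines (or planes) are thickened to width $p^{-N}\approx H^{-\tau}$. The best this averaging can give is a transform of size about $H^{-n}\approx(p^N)^{-n/\tau}$ at frequencies of size $p^N$, that is, decay $|\xi|_p^{-n/\tau}$.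

The points that lie in such thickened planes at infinitely many scales are the $p$-adic well-approximable matrices. The averaging suggests that this set carries measures with decay close to $|\xi|_p^{-n/\tau}$. Could a cleverer measure on the same set do better? Its Hausdorff dimension does not forbid it. For lines in the plane and $\tau=4$, the Hausdorff dimension will be $\frac74$, which leaves room for decay up to about $|\xi|_p^{-7/8}$, while averaging gives only $|\xi|_p^{-1/2}$. These notes show that, as far as the exponent goes, averaging is optimal.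

## The set $W(m,n,\tau)$ and its two dimensions

Throughout, $p$ is a fixed prime, $|\cdot|_p$ is the absolute value on $\mathbb{Q}_p$, and $|x|_p=\max_i|x_i|_p$ for $x\in\mathbb{Q}_p^d$. For integer vectors $y$, $|y|=\max_i|y_i|$ is the usual max-norm. We put $d=mn$ and identify an $m\times n$ matrix $x=(x_{il})$ with a point of $\mathbb{Q}_p^{d}$.

**Definition (well-approximable matrices).** For $m,n\in\mathbb{N}$ and $\tau\in\mathbb{R}$,
$$W(m,n,\tau)=\{x\in\mathbb{Z}_p^{mn}:\ |xq-r|_p\le \max(|q|,|r|)^{-\tau}\text{ for infinitely many }(q,r)\in\mathbb{Z}^n\times\mathbb{Z}^m\}.$$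

The pair $(0,0)$ is a single pair and plays no role. For an example with $m=n=1$, let $x=\sum_{k\ge1}p^{k!}$. Take $q=1$ and $r=\sum_{k\le K}p^{k!}\le 2p^{K!}\le p^{2K!}$. Then $|xq-r|_p=p^{-(K+1)!}$, and this is at most $p^{-2\tau K!}\le \max(|q|,|r|)^{-\tau}$ as soon as $K+1\ge2\tau$ (for $\tau\ge0$). So this $x$ lies in $W(1,1,\tau)$ for every $\tau$.

**Definition (Fourier dimension, Salem set).** Let $\chi(t)=e^{2\pi i\{t\}_p}$, where $\{t\}_p$ is the $p$-adic fractional part. For a finite Borel measure $\mu$ on $\mathbb{Q}_p^d$ put $\widehat\mu(\xi)=\int\chi(-x\cdot\xi)\,d\mu(x)$. For $A\subseteq\mathbb{Q}_p^d$ let $\mathcal{P}(A)$ be the set of Borel probability measures with compact support contained in $A$, and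
$$\dim_F(A)=\sup\Big\{0\le\beta\le d:\ \exists\,\mu\in\mathcal{P}(A)\text{ with }\sup_{0\ne\xi\in\mathbb{Q}_p^d}|\widehat{\mu}(\xi)|^2|\xi|_p^{\beta}<\infty\Big\}.$$
For Borel $A$ one always has $\dim_F(A)\le\dim_H(A)$, and $A$ is called a Salem set if equality holds.

Two examples. Haar measure on $\mathbb{Z}_p^d$ has transform $1$ on $\mathbb{Z}_p^d$ and $0$ elsewhere, so $\mathbb{Z}_p^d$ has both dimensions equal to $d$. The line $\{0\}\times\mathbb{Z}_p\subset\mathbb{Z}_p^2$ has Hausdorff dimension $1$, but every probability measure on it has $\widehat\mu(\xi_1,0)=1$ for all $\xi_1$, so its Fourier dimension is $0$.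

The problem comes from Robert Fraser and Kyle Hambrook, "Explicit Salem sets, Fourier restriction, and metric Diophantine approximation in the $p$-adic numbers", arXiv:1708.05770 (2017). Three facts are taken as known.

1. $W(m,n,\tau)=\mathbb{Z}_p^{mn}$ when $\tau\le(m+n)/m$.
2. (Abercrombie) For $\tau>(m+n)/m$, $\dim_HW(m,n,\tau)=m(n-1)+(m+n)/\tau$.
3. For every $\tau>(m+n)/m$ there is a Borel probability measure $\mu$ supported on $W(m,n,\tau)$ with $|\widehat\mu(\xi)|\lesssim|\xi|_p^{-n/\tau}\ln^{n+1}(1+|\xi|_p)$ for all $\xi\in\mathbb{Q}_p^{mn}\setminus\{0\}$, the implied constant depending only on $p$. Hence $\dim_FW(m,n,\tau)\ge2n/\tau$ in this range.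

The problem is to determine $\dim_FW(m,n,\tau)$ when $\tau>(m+n)/m$ and $mn>1$, and in particular to decide whether $W(m,n,\tau)$ is a Salem set.

If $m=n=1$ and $\tau>2$, fact 2 gives $\dim_H=2/\tau$ and fact 3 gives $\dim_F\ge2/\tau$. The two bounds meet and the set is Salem. For $(m,n,\tau)=(1,2,4)$ we have $\dim_H=1+\frac34=\frac74$ and $2n/\tau=1$. For $(m,n,\tau)=(2,1,2)$ we have $\dim_H=\frac32$ and $2n/\tau=1$. So for $mn>1$ there is a gap to explain.

For a finite Borel measure $\mu$ on $\mathbb{Z}_p^d$ put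
$$M_0=\mu(\mathbb{Z}_p^d),\qquad M_j=M_j(\mu)=\sup_{|\xi|_p=p^j}|\widehat\mu(\xi)|\quad(j\ge1).$$
Clearly $M_j\le M_0$.

**Theorem 1.** Let $\tau>(m+n)/m$. Then $\dim_FW(m,n,\tau)=2n/\tau$. If $mn>1$, then
$$\dim_H W(m,n,\tau)-\dim_F W(m,n,\tau)=m(n-1)+\frac{m-n}{\tau}>0,$$
so $W(m,n,\tau)$ is not a Salem set. Consequently $W(m,n,\tau)$ is Salem if and only if $mn=1$ or $\tau\le(m+n)/m$.

**Theorem 2.** Let $\tau>(m+n)/m$ and let $\mu$ be a finite Borel measure on $\mathbb{Z}_p^{d}$ with $\sum_{j\ge1}p^{jn/\tau}M_j<\infty$. Then $\mu(W(m,n,\tau))=0$. In particular, no $\mu\in\mathcal{P}(W(m,n,\tau))$ satisfies $|\widehat\mu(\xi)|\lesssim|\xi|_p^{-n/\tau}\ln^{-A}(1+|\xi|_p)$ for $|\xi|_p>1$ with $A>1$.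

By fact 3, decay $|\xi|_p^{-n/\tau}\ln^{n+1}(1+|\xi|_p)$ does occur, so the critical decay is determined up to a power of a logarithm. A third theorem, about more general approximation problems, is stated later. It also reproves the lower bound in Theorem 1 without fact 3.

## Characters, thickened planes, and primitive denominators

Recall that $\chi$ is trivial exactly on $\mathbb{Z}_p$, that $\chi(t)=e^{2\pi it}$ for $t\in\mathbb{Z}[1/p]$, and that $\mathbb{Z}_p\cap\mathbb{Z}[1/p]=\mathbb{Z}$. Three textbook formulas are used all the time. In each, sums over $(p^{-N}\mathbb{Z}/\mathbb{Z})^m$ run over classes, and the summand depends only on the class.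

First, for $y\in\mathbb{Z}_p^m$,
$$1_{\{|y|_p\le p^{-N}\}}=p^{-Nm}\sum_{s\in(p^{-N}\mathbb{Z}/\mathbb{Z})^m}\chi(s\cdot y).\tag{1}$$
The right side is a product over coordinates. For one coordinate, replace $y$ by an integer congruent to it modulo $p^N$: then $\sum_{a\bmod p^N}e^{2\pi iay/p^N}$ is $p^N$ or $0$ according to whether $p^N\mid y$ or not.

Second, for $\zeta\in\mathbb{Q}_p^d$,
$$\int_{\mathbb{Z}_p^d}\chi(x\cdot\zeta)\,dx=1\ \text{ if }\zeta\in\mathbb{Z}_p^d,\qquad =0\ \text{ otherwise.}\tag{2}$$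
Indeed, if $\zeta_i\notin\mathbb{Z}_p$, translating $x$ by the $i$-th unit vector multiplies the integral by $\chi(\zeta_i)\neq1$.

Third, if $f$ on $\mathbb{Z}_p^d$ is constant on cosets of $p^M\mathbb{Z}_p^d$ and $\widehat f(\xi)=\int_{\mathbb{Z}_p^d} f(x)\chi(-x\cdot\xi)\,dx$, then
$$f(x)=\sum_{\eta\in(p^{-M}\mathbb{Z}/\mathbb{Z})^d}\widehat f(\eta)\chi(x\cdot\eta).\tag{3}$$
To see this, write $f(x)=\int f(y)\,p^{Md}1_{\{|x-y|_p\le p^{-M}\}}dy$, since the coset has Haar measure $p^{-Md}$, and insert (1).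

For $s\in\mathbb{Q}_p^m$ and $q\in\mathbb{Z}^n$ put $s\otimes q=(s_iq_l)_{i,l}\in\mathbb{Q}_p^d$. Then
$$s\cdot(xq)=x\cdot(s\otimes q),\qquad|s\otimes q|_p=|s|_p|q|_p .$$
We write $p\nmid q$ if some coordinate of $q$ is not divisible by $p$, that is, $|q|_p=1$; such $q$ will be called primitive at $p$. For $N\ge0$ let
$$B(q,r,N)=\{x\in\mathbb{Z}_p^{d}:|xq-r|_p\le p^{-N}\}.$$
This is a thickened plane. By (1) with $y=xq-r$, its indicator is a combination of the characters $x\mapsto\chi(x\cdot(s\otimes q))$ only. If $p\nmid q$, such a character has frequency of size exactly $|s|_p$. If $p\mid q$, the frequency is smaller, and for example $B(pq',0,1)=\mathbb{Z}_p^d$ for every $q'$. So we first get rid of non-primitive $q$.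

**Lemma 1.** Let $\tau>1$ and $x\in W(m,n,\tau)$. Then $|xq-r|_p\le\max(|q|,|r|)^{-\tau}$ holds for infinitely many $(q,r)$ with $p\nmid q$.

*Proof.* Discard the finitely many pairs with $H:=\max(|q|,|r|)\le1$, and let $(q,r)$ be a solution with $H\ge2$.

**Step 1: $q\ne0$.** This is needed in order to factor out a power of $p$. If $q=0$, then $r\ne0$ has a nonzero coordinate $r_i$ with $|r_i|\le H$. A nonzero integer of absolute value at most $H$ is divisible by no power of $p$ larger than $H$, so $|r|_p\ge|r_i|_p\ge1/H>H^{-\tau}$. This contradicts $|xq-r|_p=|r|_p\le H^{-\tau}$.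

**Step 2: divide out the power of $p$.** This produces a solution with primitive $q$. Write $q=p^lq'$ with $l\ge0$, $p\nmid q'$. Then $p^l\le|q|\le H$, so $H^{-\tau}<H^{-1}\le p^{-l}$. Since $x$ has entries in $\mathbb{Z}_p$, also $|xq|_p\le p^{-l}$, and therefore $|r|_p\le\max(|xq-r|_p,|xq|_p)\le p^{-l}$. So $r=p^lr'$ with $r'\in\mathbb{Z}^m$. Put $H'=\max(|q'|,|r'|)=H/p^l$. Then
$$|xq'-r'|_p=p^l|xq-r|_p\le p^lH^{-\tau}=p^{-l(\tau-1)}H'^{-\tau}\le H'^{-\tau}.$$

**Step 3: infinitely many primitive solutions remain.** If infinitely many distinct pairs $(q',r')$ arise, we are done. Otherwise, since $(q,r)$ is determined by $(q',r',l)$, some pair $(q',r')$ arises for infinitely many $l$. Then $|xq'-r'|_p\le p^{-l(\tau-1)}H'^{-\tau}$ for arbitrarily large $l$, which forces $xq'=r'$. Now $(aq',ar')$ is a solution for every $a\ge1$ with $p\nmid a$, and $p\nmid aq'$. $\blacksquare$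

**Dyadic cover.** Let $\tau>(m+n)/m$, so $\tau>1$. For $k\ge0$ let $N_k\ge0$ be the integer with $p^{-N_k}\le2^{-k\tau}<p^{1-N_k}$, and let
$$V_k=\bigcup_{\substack{p\nmid q\\ |q|,|r|\le2^{k+1}}}B(q,r,N_k).$$
If $2^k\le\max(|q|,|r|)<2^{k+1}$ and $|xq-r|_p\le\max(|q|,|r|)^{-\tau}$, then $|xq-r|_p\le2^{-k\tau}<p^{1-N_k}$. As $|xq-r|_p$ is $0$ or an integer power of $p$, this means $|xq-r|_p\le p^{-N_k}$. Each dyadic block contains finitely many pairs, so Lemma 1 gives
$$W(m,n,\tau)\subseteq\limsup_{k\to\infty}V_k.\tag{4}$$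
By the Borel–Cantelli lemma, a finite measure $\mu$ with $\sum_k\mu(V_k)<\infty$ gives $W(m,n,\tau)$ measure $0$. The upper bound for $\dim_F$ is therefore a matter of bounding $\mu(V_k)$ by the decay of $\widehat\mu$.

## One thickened plane at a time: the exponent $2(m+n)/\tau$

Let $\mu$ be a probability measure on $\mathbb{Z}_p^d$ with $M_j\le Cp^{-j\beta/2}$ for $j\geq 1$. The natural first move is to bound $\mu(B(q,r,N))$ for each pair and add up. Integrating (1) with $y=xq-r$, for $p\nmid q$,
$$\mu(B(q,r,N))=p^{-Nm}\sum_{s\in(p^{-N}\mathbb{Z}/\mathbb{Z})^m}\chi(-s\cdot r)\,\widehat\mu(-s\otimes q).\tag{5}$$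
There are at most $p^{jm}$ classes $s$ with $|s|_p=p^j$, and for these $|s\otimes q|_p=p^j$. So
$$\mu(B(q,r,N))\le p^{-Nm}\Big[1+C\sum_{j=1}^Np^{j(m-\beta/2)}\Big]\le C'(N+1)\,p^{-N\min(m,\beta/2)} .$$
The union $V_k$ has at most $5^{m+n}2^{k(m+n)}$ members, and $p^{-N_k}\le2^{-k\tau}$, so
$$\mu(V_k)\le C''(N_k+1)\,2^{k(m+n-\tau\min(m,\beta/2))}.$$
Since $\tau m>m+n$ and $N_k=O(k+1)$, this is summable if $\tau\beta/2>m+n$. We obtain $\dim_FW(m,n,\tau)\le2(m+n)/\tau$.

For $n\ge2$ this already shows that the set is not Salem, because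
$$m(n-1)+\frac{m+n}\tau-\frac{2(m+n)}\tau=m(n-1)-\frac{m+n}{\tau}>m(n-1)-m\ge0.$$
But it does not find the value: it leaves the gap between $2n/\tau$ and $2(m+n)/\tau$. And for $n=1$ it says nothing, since $2(m+1)/\tau$ is twice the Hausdorff dimension.

Here is the exact point of the loss. In (5) the same numbers $\widehat\mu(-s\otimes q)$ occur for every $r$; only the phases $\chi(-s\cdot r)$ change. By replacing each phase by $1$ and then adding over about $2^{km}$ values of $r$, we pay a factor $2^{km}$ on every frequency, and that is the $m$ in $2(m+n)/\tau$ that should not be there.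

## Summing over $r$ first: a Fejér-kernel inequality

The way past this is to fix $q$, sum (5) over $|r|\le R$ first, and take absolute values afterwards. The sum of phases $\sum_{|r|\le R}\chi(-s\cdot r)$ is of size $R^m$ only when every $s_i$ is within about $1/R$ of an integer. This sum changes sign, which makes its absolute values awkward to add. Since we want only an upper bound for a sum of nonnegative numbers $\mu(B(q,r,N))$, we may use larger weights in $r$, chosen so that the kernel is nonnegative. Then the sum of the absolute values of the kernel is the sum of the kernel, which orthogonality computes exactly.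

**Lemma 2.** Let $\mu$ be a finite Borel measure on $\mathbb{Z}_p^{d}$, $p\nmid q$, $N\ge0$, $R\ge1$ an integer. Then
$$\sum_{r\in\mathbb{Z}^m,\ |r|\le R}\mu(B(q,r,N))\le16^m\,p^{-Nm}\Big[R^m\sum_{j=0}^NM_j+\sum_{j=1}^NM_j\,p^{jm}\Big].$$

*Proof.*

**Step 1: a nonnegative kernel.** We want weights that are at least $1$ on $|r|\le R$ and have a nonnegative Fourier series. For $r\in\mathbb{Z}$ let $w(r)=2\max(0,1-|r|/2R)$. Then $w\ge0$, and $w(r)\ge1$ for $|r|\le R$. Put
$$K(t)=\sum_{r\in\mathbb{Z}}w(r)e^{2\pi irt}=\frac1R\Big|\sum_{i=0}^{2R-1}e^{2\pi iit}\Big|^2\ge0,$$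
where the factor $i$ after $2\pi i$ in the exponent is the summation index. The identity holds because a difference $r$ of two indices in $\{0,\dots,2R-1\}$ occurs $2R-|r|$ times, and $(2R-|r|)/R=w(r)$. The kernel $K$ is even, has period $1$, and $K(0)=4R$.

**Step 2: the sum of the kernel over fractions with denominator $p^j$.** This is where the saving is made. By orthogonality modulo $p^j$,
$$\sum_{a\bmod p^j}K(a/p^j)=p^j\sum_{p^j\mid r}w(r)\le2p^j\Big(1+\frac{4R}{p^j}\Big)\le8(p^j+R),$$
since $w\le2$ vanishes for $|r|\ge2R$ and at most $1+4R/p^j$ multiples of $p^j$ lie in $(-2R,2R)$.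

**Step 3: expand and estimate.** We now insert the kernel in (5). Multiply (5) by $\prod_iw(r_i)$ and sum over $r$. Since $\sum_r\prod_iw(r_i)\chi(-s\cdot r)=\prod_iK(-s_i)=\prod_iK(s_i)$,
$$\sum_{|r|\le R}\mu(B(q,r,N))\le\sum_{r\in\mathbb{Z}^m}\prod_iw(r_i)\,\mu(B(q,r,N))=p^{-Nm}\sum_{s}\Big(\prod_iK(s_i)\Big)\widehat\mu(-s\otimes q),$$
with $s$ over $(p^{-N}\mathbb{Z}/\mathbb{Z})^m$. The term $s=0$ contributes at most $(4R)^mM_0$ to the sum over $s$. Let $1\le j\le N$. If $|s|_p=p^j$, then $|s\otimes q|_p=p^j$ because $|q|_p=1$, so $|\widehat\mu(-s\otimes q)|\le M_j$. All these $s$ lie in $(p^{-j}\mathbb{Z}/\mathbb{Z})^m$ and $K\ge0$, so by Step 2 they contribute at most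
$$M_j\sum_{s\in(p^{-j}\mathbb{Z}/\mathbb{Z})^m}\prod_iK(s_i)\le M_j\,8^m(p^j+R)^m\le16^mM_j(p^{jm}+R^m).$$
Adding over $j$ gives the lemma. $\blacksquare$

A numerical check of Step 2: for $R=1$ we have $w(0)=2$, $w(\pm1)=1$ and $K(t)=2+2\cos2\pi t$. For $p^j=3$ the values at $0,\frac13,\frac23$ are $4,1,1$, with sum $6=3\cdot w(0)$.

The first attempt would give $R^mp^{jm}$ where Lemma 2 has $R^m+p^{jm}$. When $p^j\le R$, the kernel sum is of the order of its value at $s=0$ alone. When $p^j>R$, the kernel lives mainly on the fraction about $R^{-m}$ of the $s$'s that are close to $0$.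

## The convergence criterion: proof of Theorem 2

**Step 1: bound $\mu(V_k)$.** We apply Lemma 2 once for each $q$. There are at most $(2^{k+2}+1)^n\le5^n2^{kn}$ choices of $q$ in $V_k$. With $R=2^{k+1}$, $M_j\le M_0$ in the first sum, and $p^{-N_km}\le2^{-k\tau m}$,
$$\mu(V_k)\le C\,2^{k(n-\tau m)}\Big[2^{km}(N_k+1)M_0+\sum_{j=1}^{N_k}M_jp^{jm}\Big].\tag{6}$$

**Step 2: the first part of (6) is summable.** This is where the hypothesis on $\tau$ enters: $n+m-\tau m<0$ and $N_k=O(k+1)$, so $\sum_k(N_k+1)2^{k(n+m-\tau m)}<\infty$.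

**Step 3: the second part of (6) is summable.** Here we interchange the sums, so that the hypothesis on the $M_j$ appears. If $N_k\ge j$, then $2^{k\tau}>p^{N_k-1}\ge p^{j-1}$, that is, $2^k>p^{(j-1)/\tau}$. Since $n-\tau m<0$, the geometric sum over such $k$ is bounded by a constant times its largest possible term:
$$\sum_k2^{k(n-\tau m)}\sum_{j=1}^{N_k}M_jp^{jm}\le\sum_{j\ge1}M_jp^{jm}\sum_{k:\,2^k>p^{(j-1)/\tau}}2^{k(n-\tau m)}\le C'\sum_{j\ge1}M_jp^{jm}p^{j(n-\tau m)/\tau}=C'\sum_{j\ge1}M_jp^{jn/\tau}<\infty .$$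

**Step 4: conclude.** So $\sum_k\mu(V_k)<\infty$, and (4) with Borel–Cantelli gives $\mu(W(m,n,\tau))=0$. For the last claim of Theorem 2, the assumed decay gives $p^{jn/\tau}M_j\lesssim\ln^{-A}(1+p^j)\lesssim j^{-A}$ with $A>1$, which is summable, so $\mu(W(m,n,\tau))=0$. But $\mu\in\mathcal{P}(W(m,n,\tau))$ has $\mu(W(m,n,\tau))=1$. $\blacksquare$

## The gap between the two dimensions: proof of Theorem 1

**Step 1: the upper bound.** We show that no exponent above $2n/\tau$ is possible. Suppose $2n/\tau<\beta\le d$ and $\mu\in\mathcal{P}(W(m,n,\tau))$ satisfies $|\widehat\mu(\xi)|^2|\xi|_p^\beta\le C$ for all $\xi\ne0$. Then $M_j\le C^{1/2}p^{-j\beta/2}$ for $j\ge1$, so $\sum_jp^{jn/\tau}M_j<\infty$. Theorem 2 gives $\mu(W(m,n,\tau))=0$, which contradicts $\mu(W(m,n,\tau))=1$. Hence $\dim_FW(m,n,\tau)\le2n/\tau$.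

**Step 2: the lower bound.** This is fact 3; an independent proof, through Theorem 3, ends these notes. Note that $2n/\tau<2mn/(m+n)\le mn$, so the cap $\beta\le d$ in the definition does not interfere.

**Step 3: comparison with $\dim_H$.** We check the sign of the difference, which by fact 2 is $m(n-1)+(m-n)/\tau$. Let $mn>1$.

- If $n=1$, then $m\ge2$ and the difference is $(m-1)/\tau>0$.
- If $n\ge2$ and $m\ge n$, the difference is at least $m(n-1)>0$.
- If $n\ge2$ and $m<n$, then $\frac{n-m}\tau<m\,\frac{n-m}{n+m}<m\le m(n-1)$, so the difference is positive.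

Hence $W(m,n,\tau)$ is not Salem when $mn>1$ and $\tau>(m+n)/m$.

**Step 4: the remaining cases are Salem.** This gives the "if and only if". If $mn=1$ and $\tau>2$, both dimensions equal $2/\tau$. If $\tau\le(m+n)/m$, then $W(m,n,\tau)=\mathbb{Z}_p^d$ by fact 1, and normalized Haar measure has $\widehat\mu(\xi)=0$ for $|\xi|_p>1$ by (2), so $\dim_F=\dim_H=d$. $\blacksquare$

## Restricted denominators and general approximation functions

In the proof of Theorem 2 the only information about $q$ that mattered was how many $q$'s there are at each scale. This suggests letting $q$ run over a prescribed set and replacing $H^{-\tau}$ by a general function.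

**Theorem 3.** Let $Q\subseteq\mathbb{Z}^n\setminus p\mathbb{Z}^n$ be infinite, let $\psi:\mathbb{N}\to(0,1]$ be nonincreasing, and put
$$W(Q,\psi)=\{x\in\mathbb{Z}_p^{d}:|xq-r|_p\le\psi(\max(|q|,|r|))\text{ for infinitely many }(q,r)\in Q\times\mathbb{Z}^m\}.$$
Let $Q(H)=\{q\in Q:|q|\le H\}$ and
$$\lambda=\liminf_{H\to\infty}\frac{\ln(1/\psi(H))}{\ln H}\in[0,\infty],\qquad\theta=\limsup_{H\to\infty}\frac{\ln\#Q(H)}{\ln(1/\psi(H))}.$$
If $\lambda>0$ and $\theta+m/\lambda<m$ (with $m/\infty=0$), then $\dim_FW(Q,\psi)=2\theta$.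

Two special cases show what $\lambda$ and $\theta$ measure.

(a) Let $Q=\mathbb{Z}^n\setminus p\mathbb{Z}^n$. At least $H$ integers in $[-H,H]$ are not divisible by $p$; using them as first coordinates gives $H^n\le\#Q(H)\le(3H)^n$. So $\theta=n/\lambda$, the condition reads $\lambda>(m+n)/m$, and $\dim_FW(Q,\psi)=2n/\lambda$ for every nonincreasing $\psi$ of lower order $\lambda>(m+n)/m$.

(b) Let $\psi(H)=H^{-\tau}$ and $\nu=\limsup_{H\to\infty}\ln\#Q(H)/\ln H$. Then $\lambda=\tau$, $\theta=\nu/\tau$, and $\dim_FW(Q,\psi)=2\nu/\tau$ for $\tau>(m+\nu)/m$. For instance, if $n=1$ and $Q$ is the set of squares of positive integers prime to $p$, then $\nu=\frac12$ and the Fourier dimension is $1/\tau$ for $\tau>1+\frac1{2m}$.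

**Consequences of the hypotheses.** Since $\theta\ge0$, we have $m/\lambda<m$, so $\lambda>1$, and hence $\psi(H)\le H^{-1}$ for large $H$. Since $\#Q(H)\le(3H)^n$, we have $\theta\le n/\lambda$, so $\theta=0$ if $\lambda=\infty$. If $\theta>0$, then $m\theta/n\le m/\lambda$, so $\theta+m\theta/n<m$, and
$$2\theta<\frac{2mn}{m+n}\le d.\tag{7}$$

## The bound $\dim_FW(Q,\psi)\le2\theta$

Let $\theta<\beta/2$ with $\beta\le d$, and let $\mu$ be a probability measure on $\mathbb{Z}_p^d$ with $M_j\le Cp^{-j\beta/2}$ for all $j\ge0$. We show $\mu(W(Q,\psi))=0$. This suffices, because a measure in $\mathcal{P}(W(Q,\psi))$ that realizes $\beta$ in the definition of $\dim_F$ has this decay and gives $W(Q,\psi)$ mass $1$.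

**Step 1: fix slightly weaker exponents.** We need room in all inequalities. Choose $\gamma\in(\theta,\beta/2)$ and a finite $\lambda'\in(0,\lambda)$ with $\gamma+m/\lambda'<m$; this is possible since $\theta+m/\lambda<m$. For all large $H$,
$$\#Q(H)\le\psi(H)^{-\gamma},\qquad\psi(H)\le H^{-\lambda'},\qquad \psi(H)<1.$$

**Step 2: sort the heights by size and by value of $\psi$.** Since $\psi$ can be very irregular, dyadic blocks in $H$ alone do not fix the width of the thickened planes. For large $k$ and $N\ge1$ let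
$$I_{k,N}=\{H\in\mathbb{N}:2^k\le H<2^{k+1},\ p^{-N}\le\psi(H)<p^{1-N}\}.$$
Every large $H$ lies in exactly one of these sets. If $I_{k,N}\ne\emptyset$, let $H'$ be its maximum. Then $2^{k\lambda'}\le H'^{\lambda'}\le1/\psi(H')\le p^N$. It follows that $k=O(N)$, that $H'\le p^{N/\lambda'}$, and that $\#Q(H')\le\psi(H')^{-\gamma}\le p^{N\gamma}$.

**Step 3: estimate one block.** Let $V_{k,N}$ be the set of $x\in\mathbb{Z}_p^d$ with $|xq-r|_p\le\psi(\max(|q|,|r|))$ for some $(q,r)\in Q\times\mathbb{Z}^m$ with $\max(|q|,|r|)\in I_{k,N}$. For such a pair, $|xq-r|_p<p^{1-N}$, so $|xq-r|_p\le p^{-N}$, and therefore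
$$V_{k,N}\subseteq\bigcup_{q\in Q(H'),\,|r|\le H'}B(q,r,N).$$
All $q\in Q$ satisfy $p\nmid q$, so Lemma 2 applies with $R=H'$ for each $q$:
$$\mu(V_{k,N})\le C'p^{N\gamma-Nm}\Big[(N+1)p^{Nm/\lambda'}+\sum_{j\le N}p^{j(m-\beta/2)}\Big].$$
The last sum is at most $(N+1)\max(1,p^{N(m-\beta/2)})$, so
$$\mu(V_{k,N})\le C'(N+1)\Big[p^{-N(m-\gamma-m/\lambda')}+p^{-N(\min(m,\beta/2)-\gamma)}\Big].$$

**Step 4: sum over blocks.** We check the hypothesis of Borel–Cantelli. We have $m-\gamma-m/\lambda'>0$, in particular $\gamma<m$, and $\gamma<\beta/2$; so both exponents are strictly negative multiples of $N$. For each $N$ only $O(N)$ values of $k$ occur. Hence $\sum_{k,N}\mu(V_{k,N})<\infty$. Each block contains finitely many pairs, so every $x\in W(Q,\psi)$ lies in infinitely many $V_{k,N}$, and $\mu(W(Q,\psi))=0$. This proves $\dim_FW(Q,\psi)\le2\theta$.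

## A density at one scale

For the lower bound we return to the averaging of the first section. We need a density $F$ that lives on $\bigcup_{q\in S,|r|\le H}B(q,r,N)$ and whose transform is about $1/\#S$. The four lines modulo $3$ had pairwise different frequencies, but this is not typical, and using only $r=0$ cannot work in general. For $m=n=1$ and $p\nmid q$, the set $B(q,0,N)$ is the ball $p^N\mathbb{Z}_p$ whatever $q$ is, so averaging over $q$ gains nothing. In terms of frequencies, every $\xi=b/p^j$ is of the form $sq$ modulo $\mathbb{Z}_p$ for every such $q$.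

The sum over $r$ cures this. With smooth weights in $r$, the coefficient at $s$ is negligible unless $s$ is within about $1/H$ of an integer, that is, $s=a/p^j$ with $|a|$ a little above $p^j/H$ at most. Then $c=aq$ is an integer of size little more than $p^j$ in the residue class of $b$ modulo $p^j$. There are few such $c$, and each $c\ne0$ has few factorizations $c=aq$. So few $q$ share a frequency. The following lemma makes this precise. Below, $\|t\|$ is the distance from $t\in\mathbb{R}$ to $\mathbb{Z}$, and we use the classical divisor bound: the number $d(k)$ of divisors of $k$ satisfies $d(k)\ll_\delta k^\delta$ for every $\delta>0$.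

**Lemma 3.** Let $A\ge1$, $0<\varepsilon<1/2$, $L\in\mathbb{N}$. There is $C$ depending only on $p,m,n,A,\varepsilon,L$ such that the following holds. Let $H\ge L$, $N\ge1$ be integers with $p^N\le H^A$, and let $S\subseteq\{q\in\mathbb{Z}^n:p\nmid q,\ |q|\le H\}$ be nonempty. There is $F\ge0$ on $\mathbb{Z}_p^{d}$, constant on cosets of $p^N\mathbb{Z}_p^d$ and vanishing off $\bigcup_{q\in S,|r|\le H}B(q,r,N)$, with $\widehat F(\xi)=1$ for $|\xi|_p\le1$, $\widehat F(\xi)=0$ for $|\xi|_p>p^N$, and
$$|\widehat F(\xi)|\le C\big(H^{(n+1)\varepsilon}/\#S+H^{-\varepsilon L}\big)\qquad(1<|\xi|_p\le p^N).$$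

*Proof.*

**Step 1: weights in $r$ with rapidly decaying transform.** Let $h=\lfloor H/L\rfloor\ge1$ and let $w$ be the $L$-fold convolution of the uniform probability on $\{-h,\dots,h\}$. Then $w\ge0$ has total mass $1$ and is supported in $|r|\le Lh\le H$. Its transform $\widehat w(t)=\sum_rw(r)e^{-2\pi irt}$ is the $L$-th power of a normalized Dirichlet kernel. Since $|\sin\pi t|\ge2\|t\|$ and $2h+1>2H/L-1\ge H/L$,
$$|\widehat w(t)|=\left|\frac{\sin\pi(2h+1)t}{(2h+1)\sin\pi t}\right|^L\le\min\Big(1,\Big(\frac{L}{2H\|t\|}\Big)^L\Big),$$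
the bound being $1$ for $t\in\mathbb{Z}$.

**Step 2: the density and its transform.** Define $F$ and expand the indicators with (1):
$$F(x)=\frac1{\#S}\sum_{q\in S}\sum_{r\in\mathbb{Z}^m}\prod_iw(r_i)\,p^{Nm}1_{B(q,r,N)}(x)=\frac1{\#S}\sum_{q\in S}\ \sum_{s\in(p^{-N}\mathbb{Z}/\mathbb{Z})^m}\prod_i\widehat w(s_i)\,\chi(x\cdot(s\otimes q)).$$
The first expression shows that $F\ge0$, that $F$ is constant on cosets of $p^N\mathbb{Z}_p^d$, and that $F$ vanishes off the stated union. From the second expression and (2),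
$$\widehat F(\xi)=\frac1{\#S}\sum_{q\in S}\ \sum_{s:\ s\otimes q-\xi\in\mathbb{Z}_p^d}\ \prod_i\widehat w(s_i).\tag{8}$$
For given $q$ there is at most one such class $s$. Indeed, if $s$ and $s'$ both qualify, take a coordinate $q_{l'}$ that is a unit of $\mathbb{Z}_p$; then $(s_i-s'_i)q_{l'}\in\mathbb{Z}_p$, so $s_i-s_i'\in\mathbb{Z}_p\cap\mathbb{Z}[1/p]=\mathbb{Z}$ for all $i$. If $|\xi|_p\le1$, then $s=0$ qualifies for every $q$, and $\widehat w(0)=1$, so $\widehat F(\xi)=1$. If $|\xi|_p>p^N$, no $s$ qualifies, because $|s\otimes q|_p\le p^N$, so $\widehat F(\xi)=0$.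

**Step 3: discard the $q$ whose $s$ is not small.** Let $|\xi|_p=p^j$ with $1\le j\le N$. If the $s$ that belongs to $q$ has $\|s_i\|\ge H^{-1+\varepsilon}$ for some $i$, then $|\prod_i\widehat w(s_i)|\le(L/2)^LH^{-\varepsilon L}$ by Step 1. All these $q$ together contribute at most $(L/2)^LH^{-\varepsilon L}$ to the average (8). The remaining $q$ that have an $s$ contribute at most $T/\#S$, where $T$ is their number.

**Step 4: count the remaining $q$.** We show $T\le CH^{(n+1)\varepsilon}$ by the divisor argument. Choose an integer matrix $b$ with $\xi-b/p^j\in\mathbb{Z}_p^d$. Since $|\xi|_p=p^j>1$, some entry has $p\nmid b_{il}$; fix such $(i,l)$, which depends only on $\xi$. Let $q$ be counted in $T$. All $s_{i'}q_{l'}$ lie in $p^{-j}\mathbb{Z}_p$, and some $q_{l'}$ is a unit, so $s_i\in p^{-j}\mathbb{Z}_p\cap\mathbb{Z}[1/p]=p^{-j}\mathbb{Z}$. Modulo $1$ we may write $s_i=a_i/p^j$ with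
$$a_i\in\mathbb{Z},\qquad|a_i|\le p^j/2,\qquad|a_i|/p^j=\|s_i\|<H^{-1+\varepsilon}.$$
Consider the integers $c_{l'}=a_iq_{l'}$, $1\le l'\le n$. From $s\otimes q-\xi\in\mathbb{Z}_p^d$ we get $c_{l'}\equiv b_{il'}\pmod{p^j}$, and $|c_{l'}|<p^jH^{-1+\varepsilon}\cdot H=p^jH^\varepsilon$. An interval of length $2p^jH^\varepsilon$ contains at most $2H^\varepsilon+1$ integers of a given class modulo $p^j$, so there are at most $(2H^\varepsilon+1)^n\le3^nH^{n\varepsilon}$ possibilities for $(c_1,\dots,c_n)$.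

Given $(c_1,\dots,c_n)$, we have $p\nmid c_l$, hence $c_l\ne0$. Also $a_i\mid c_l$ and $|c_l|\le p^jH^\varepsilon\le H^{A+1}$. The divisor bound with $\delta=\varepsilon/(A+1)$ leaves $O(H^\varepsilon)$ possibilities for $a_i$. Finally $q=(c_1,\dots,c_n)/a_i$ is determined. So $T\le CH^{(n+1)\varepsilon}$. $\blacksquare$

## Multiplying scales: the bound $\dim_FW(Q,\psi)\ge2\theta$

The point $0$ lies in $W(Q,\psi)$: use the pairs $(q,0)$ with $q\in Q$. The point mass at $0$ gives $\dim_F\ge0$, which settles $\theta=0$. Let $\theta>0$ and fix $0<\sigma<\sigma'<\theta$. We construct a measure on $W(Q,\psi)$ with decay $|\xi|_p^{-\sigma}$. A point of $W(Q,\psi)$ must lie in thickened planes at infinitely many scales at once, so the densities of different scales are multiplied and not averaged. Each new scale must disturb the transform of the previous product very little.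

**Step 1: parameters and good scales.** The purpose is to turn Lemma 3 into decay $p^{-N\sigma}$ with a factor $H^{-\kappa}$ to spare. Let
$$\kappa=\frac{\sigma'-\sigma}2,\qquad\varepsilon=\min\Big(\frac\kappa{n+1},\frac14\Big),\qquad A=\frac n{\sigma'}+1,\qquad L\in\mathbb{N}\text{ with }\varepsilon L\ge A\sigma+\kappa.$$
By definition of $\theta$ there are arbitrarily large $H$ with $\#Q(H)\ge\psi(H)^{-\sigma'}$; call these good. For good $H$ define $N$ by $p^{-N}\le\psi(H)<p^{1-N}$. For large good $H$ the following hold.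

- $p^N\ge1/\psi(H)\ge H$, so in particular $N\ge1$.
- $p^N\le p/\psi(H)\le p\,\#Q(H)^{1/\sigma'}\le p(3H)^{n/\sigma'}\le H^A$.
- $\#Q(H)\ge\psi(H)^{-\sigma'}\ge p^{(N-1)\sigma'}$.

**Step 2: the single-scale density with its margin.** Given $H_*$, put $S=\{q\in Q:H_*<|q|\le H\}$; cutting off small $q$ will guarantee that different scales use different $q$. Since $\#Q(H)\to\infty$, we have $\#S\ge\frac12\#Q(H)$ for large good $H$. Using $(n+1)\varepsilon\le\kappa$, $\sigma'=\sigma+2\kappa$ and $p^N\ge H$,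
$$\frac{H^{(n+1)\varepsilon}}{\#S}\le2p^{\sigma'}H^\kappa p^{-N\sigma}p^{-2\kappa N}\le2p^{\sigma'}H^{-\kappa}p^{-N\sigma},$$
and, using $p^N\le H^A$,
$$H^{-\varepsilon L}\le H^{-\kappa}H^{-A\sigma}\le H^{-\kappa}p^{-N\sigma}.$$
So for large good $H$ the function $F$ of Lemma 3 satisfies, with $C_1$ independent of $H$ and $H_*$,
$$|\widehat F(\xi)|\le C_1H^{-\kappa}p^{-N\sigma}\quad(1<|\xi|_p\le p^N),\qquad\widehat F(\xi)=0\quad(|\xi|_p>p^N).\tag{9}$$

**Step 3: the inductive construction.** We define densities $f_k$ whose transforms converge fast. Set $f_0=1$, $M^{(0)}=0$, $H_0=0$. Suppose $f_k\ge0$ is constant on cosets of $p^M\mathbb{Z}_p^d$, where $M=M^{(k)}$, with $\widehat f_k(0)\le\frac32$; since $f_k\ge0$, also $|\widehat f_k|\le\widehat f_k(0)\le\frac32$. Choose a large good $H=H_{k+1}>H_k$ whose $N=N_{k+1}$ satisfies $N\ge M$, which is possible because $p^N\ge H$. Let $F=F_{k+1}$ be as in Step 2 with $H_*=H_k$, and put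
$$f_{k+1}=f_kF_{k+1},\qquad M^{(k+1)}=N_{k+1}.$$
Then $f_{k+1}\geq 0$ is constant on cosets of $p^{M^{(k+1)}}\mathbb{Z}_p^d$.

**Step 4: the change of the transform.** We show that, if $H_{k+1}$ is large enough, then for all $\xi$
$$|\widehat f_{k+1}(\xi)-\widehat f_k(\xi)|\le2^{-k-2}\max(1,|\xi|_p)^{-\sigma}.\tag{10}$$
By (3), $f_k(x)=\sum_\eta\widehat f_k(\eta)\chi(x\cdot\eta)$ with $\eta\in(p^{-M}\mathbb{Z}/\mathbb{Z})^d$. Hence $\widehat f_{k+1}(\xi)=\sum_\eta\widehat f_k(\eta)\widehat F(\xi-\eta)$, while by (2) $\widehat f_k(\xi)$ is the sum of $\widehat f_k(\eta)$ over those $\eta$ with $\xi-\eta\in\mathbb{Z}_p^d$. Since $\widehat F=1$ on $\mathbb{Z}_p^d$,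
$$\widehat f_{k+1}(\xi)-\widehat f_k(\xi)=\sum_{\eta:\ \xi-\eta\notin\mathbb{Z}_p^d}\widehat f_k(\eta)\widehat F(\xi-\eta),$$
a sum of at most $p^{Md}$ terms.

If $|\xi|_p>p^M$, then $|\xi-\eta|_p=|\xi|_p$ for every $\eta$. By (9), each term vanishes when $|\xi|_p>p^N$, and otherwise is at most $\frac32C_1H^{-\kappa}p^{-N\sigma}\le\frac32C_1H^{-\kappa}|\xi|_p^{-\sigma}$. If $|\xi|_p\le p^M\le p^N$, then $1<|\xi-\eta|_p\le p^N$ in each term, and by (9) each term is at most $\frac32C_1H^{-\kappa}p^{-N\sigma}\le\frac32C_1H^{-\kappa}\max(1,|\xi|_p)^{-\sigma}$. Since $M$ is fixed before $H=H_{k+1}$ is chosen, we may take $H$ so large that $\frac32C_1p^{Md}H^{-\kappa}\le2^{-k-2}$. This is where the margin $H^{-\kappa}$ is spent, and (10) follows.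

Summing (10) at $\xi=0$ from $\widehat f_0(0)=1$ gives $\frac12\le\widehat f_k(0)\le\frac32$ for all $k$, because $\sum_{k\ge0}2^{-k-2}=\frac12$. So the induction continues.

**Step 5: the limit measure and its decay.** By (10) the Fourier coefficients of $f_k\,dx$ converge. The masses are bounded by $\frac32$, and the characters $x\mapsto\chi(x\cdot\eta)$, $\eta\in(\mathbb{Z}[1/p]/\mathbb{Z})^d$, span a dense subspace of $C(\mathbb{Z}_p^d)$. So $f_k\,dx$ converges weakly to a positive measure $\mu$ of mass between $\frac12$ and $\frac32$. Since $\widehat f_0(\xi)=0$ for $|\xi|_p>1$, summing (10) gives $|\widehat\mu(\xi)|\le\frac12|\xi|_p^{-\sigma}$ for $|\xi|_p>1$. For $0<|\xi|_p\le1$, trivially $|\widehat\mu(\xi)|^2|\xi|_p^{2\sigma}\le(3/2)^2$.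

**Step 6: the limit measure lives on $W(Q,\psi)$.** The sets $E_k=\{f_k\ne0\}$ are clopen, because $f_k$ is locally constant, and decreasing, because $f_{k+1}=f_kF_{k+1}$. For $j\ge k$ the density $f_j$ vanishes off $E_k$, so $\mu(\mathbb{Z}_p^d\setminus E_k)=\lim_j\int_{\mathbb{Z}_p^d\setminus E_k}f_j\,dx=0$. So $\mu$ has compact support contained in $\bigcap_kE_k$. Let $x\in\bigcap_kE_k$. For each $k\ge1$ we have $F_k(x)\ne0$, so there are $q_k\in Q$ with $H_{k-1}<|q_k|\le H_k$ and $r_k\in\mathbb{Z}^m$ with $|r_k|\le H_k$ such that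
$$|xq_k-r_k|_p\le p^{-N_k}\le\psi(H_k)\le\psi(\max(|q_k|,|r_k|)),$$
where the last inequality holds because $\psi$ is nonincreasing. The $q_k$ are distinct, so $x\in W(Q,\psi)$.

After normalization $\mu\in\mathcal{P}(W(Q,\psi))$. Since $2\sigma<2\theta<d$ by (7), the exponent $\beta=2\sigma$ is admissible and $\dim_FW(Q,\psi)\ge2\sigma$. Letting $\sigma\uparrow\theta$ proves the lower bound, and with it Theorem 3. $\blacksquare$

**The lower bound of Theorem 1 without fact 3.** Let $\tau>(m+n)/m$, $Q=\mathbb{Z}^n\setminus p\mathbb{Z}^n$ and $\psi(H)=H^{-\tau}$. Then $\lambda=\tau$, and $\theta=n/\tau$ by special case (a), so the hypothesis $\theta+m/\lambda<m$ is exactly $\tau>(m+n)/m$. Clearly $W(Q,\psi)\subseteq W(m,n,\tau)$, hence $\dim_FW(m,n,\tau)\ge\dim_FW(Q,\psi)=2n/\tau$. $\blacksquare$
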